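# Averages of random convex sets in infinite dimensions

## 1. Random segments in the plane and in $\mathbb R^N$

Toss a fair coin again and again. On heads take the segment $[0,e_1]$ in the Euclidean plane, on tails the segment $[0,e_2]$. After $n$ tosses, average the $n$ segments in the sense of Minkowski: add one point from each segment in all possible ways and divide by $n$. If there were $k$ heads and $p=k/n$, then $k$ copies of $[0,e_1]$ add up to $[0,ke_1]$, so the average is the rectangle $[0,p]\times[0,1-p]$. The natural "mean set" is $\frac12[0,e_1]+\frac12[0,e_2]=[0,\frac12]^2$.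

How far is the rectangle from the square? For a box $\prod_v[0,\beta_v]$ in Euclidean $\mathbb R^N$ the nearest point to a vector with nonnegative coordinates is found by clipping each coordinate, so for two boxes
$$\sup_{a\in\prod[0,\alpha_v]}\operatorname{dist}\Big(a,\prod_v[0,\beta_v]\Big)=\Big(\sum_v\big((\alpha_v-\beta_v)_+\big)^2\Big)^{1/2}. \tag{1}$$
For the rectangle and the square, one coordinate exceeds by $|p-\frac12|$ and the other falls short by the same amount. So each point of either set is within $|p-\frac12|$ of the other set, and this bound is attained. By the ordinary strong law of large numbers $p\to\frac12$ almost surely, and the random rectangles converge to the mean square.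

Now use $N$ directions: in Euclidean $\mathbb R^N$ draw $v$ uniformly from $\{1,\dots,N\}$ and take $[0,e_v]$. The mean set is
$$U=\tfrac1N\sum_{v=1}^N[0,e_v]=[0,\tfrac1N]^N,$$
whose farthest point from $0$ has norm $\sqrt N\cdot\frac1N=\frac1{\sqrt N}$. After $n$ draws, if $v$ was drawn $k_v$ times, the average is $\prod_v[0,k_v/n]$. By (1) it differs from $U$ by at most $\big(\sum_v(k_v/n-1/N)^2\big)^{1/2}$, which tends to $0$ almost surely because $N$ is fixed. But look at $n=1$: the segment has length $1$, while $U$ sits in a ball of radius $1/\sqrt N$. By (1) the segment sticks out of $U$ by $1-\frac1N$. The mean can be almost $\{0\}$ although every single outcome is a set of size $1$.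

For fixed $N$ this disparity is washed out as $n$ grows. In an infinite-dimensional space $N$ is not bounded. Can the averages of independent random sets then stay away from their common mean set forever? And would some good geometric property of the space forbid it?

## 2. Random sets, support functions and B-convexity

Throughout, $X$ is a real Banach space with closed unit ball $B_X$.

**Definition (the cone $BC(X)$).** $BC(X)$ is the family of nonempty bounded closed convex subsets of $X$ with the Hausdorff distance
$$\rho_H(A,B)=\max\Big\{\sup_{a\in A}\operatorname{dist}(a,B),\ \sup_{b\in B}\operatorname{dist}(b,A)\Big\}.$$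
For $A,B\in BC(X)$ and $t\ge0$, $A+B$ denotes the closure of $\{a+b:a\in A,\ b\in B\}$, and $tA=\{ta:a\in A\}$.

**Definition (support function).** $h_A(f)=\sup_{a\in A}f(a)$ for $A\in BC(X)$ and $f\in X^*$.

For the box $A=\prod_v[0,\alpha_v]\subset\mathbb R^N$, for example, $h_A(f)=\sum_v\alpha_v(f_v)_+$. Support functions turn distances into suprema. For $a\in X$ and $B\in BC(X)$,
$$\operatorname{dist}(a,B)=\max_{f\in B_{X^*}}\big(f(a)-h_B(f)\big). \tag{2}$$
Indeed, for $b\in B$ and $f\in B_{X^*}$ we have $f(a)-h_B(f)\le f(a-b)\le\|a-b\|$, which gives "$\ge$". If $r=\operatorname{dist}(a,B)>0$, the open ball of radius $r$ about $a$ does not meet $B$, and the Hahn–Banach theorem gives $f$ with $\|f\|=1$ and $h_B(f)\le f(a)-r$. If $r=0$, take $f=0$. Taking suprema over $a\in A$ in (2), and then exchanging $A$ and $B$, we get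
$$\rho_H(A,B)=\sup_{f\in B_{X^*}}|h_A(f)-h_B(f)|. \tag{3}$$
So $h_A$ determines $A$. Clearly $h_{A+B}=h_A+h_B$ and $h_{tA}=t\,h_A$. Hence $A\mapsto h_A|_{B_{X^*}}$ is an additive, positively homogeneous isometry of $BC(X)$ into the Banach space of bounded functions on $B_{X^*}$. This is a concrete form of the Rådström embedding. Its image is a closed convex cone, and we call the ambient Banach space the Rådström space. We write $\|A-B\|$ for $\rho_H(A,B)$ and compute with differences of sets there. In particular $\|A\|=\rho_H(A,\{0\})=\sup_{a\in A}\|a\|$, and $\sum_vp_vA=A$ for weights $p_v\ge0$ with $\sum_vp_v=1$.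

**Definition (random set, expectation).** Let $(\Omega,\Sigma,P)$ be a probability space. A random set is a map $\Psi:\Omega\to BC(X)$ that is strongly (Bochner) measurable into the Rådström space. Its expectation $E(\Psi)\in BC(X)$ is the Bochner integral taken there. It is defined whenever $\Psi$ is bounded, and for $\Psi=\{\psi\}$ it is $\{E\psi\}$.

If $\Psi$ takes finitely many values $A_v$ with probabilities $p_v$, then $E\Psi=\sum_vp_vA_v$, as in Section 1. For fixed $f$, the map $A\mapsto h_A(f)$ is additive, positively homogeneous and Lipschitz (with constant $\|f\|$), so it extends to a bounded linear functional on the Rådström space. Bochner integrals commute with such functionals, hence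
$$h_{E\Psi}(f)=E\,h_\Psi(f)\qquad(f\in X^*). \tag{4}$$

Random sets are independent if they are so in the usual sense, with the Borel $\sigma$-algebra of $\rho_H$ on $BC(X)$. The sequence $\Psi_n$ is uniformly bounded if for some $R>0$ we have $\Psi_n(\omega)\subset RB_X$ for all $n$ and $\omega$. We write
$$\mathrm{av}_n(\omega)=\frac1n\sum_{i=1}^n\Psi_i(\omega).$$

*The simplest case.* Let $X=\mathbb R$. For intervals, $\rho_H([a,b],[a',b'])=\max\{|a-a'|,|b-b'|\}$. A random interval is a pair of random endpoints, its expectation is the interval between the expected endpoints, and the averages converge by two applications of the scalar strong law. The form of that law used throughout is Kolmogorov's: for independent, uniformly bounded scalars $\xi_i$, $\frac1n\sum_{i\le n}(\xi_i-E\xi_i)\to0$ a.e.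

**Definition (B-convexity).** $X$ is B-convex if there are $k\in\mathbb N$ and $\varepsilon>0$ such that for all $x_1,\dots,x_k\in B_X$ there are signs $\theta_i\in\{-1,1\}$ with $\|\sum_{i=1}^k\theta_ix_i\|\le k(1-\varepsilon)$.

Every Hilbert space is B-convex with $k=2$. By the parallelogram law $\|x_1+x_2\|^2+\|x_1-x_2\|^2\le4$ for $x_1,x_2\in B_X$, so one of the two norms is at most $\sqrt2=2(1-\varepsilon)$ with $\varepsilon=1-1/\sqrt2$. The space $\ell_1$ is not B-convex: $\|\sum_{i\le k}\theta_ie_i\|=k$ for all $k$ and all signs.

Two facts about B-convex spaces are taken as known.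

**Fact (i) (Beck).** $X$ is B-convex if and only if for every probability space and every uniformly bounded independent sequence of random vectors $\psi_n:\Omega\to X$ with $E\psi_n=0$ one has $\|\frac1n\sum_{i\le n}\psi_i(\omega)\|\to0$ a.e.

**Fact (ii).** If $X$ is B-convex, $U\in BC(X)$ has $\dim\operatorname{span}(U)<\infty$, and $\Psi_n$ is a uniformly bounded independent sequence of random sets with $E\Psi_n=U$ for all $n$, then $\rho_H(\mathrm{av}_n,U)\to0$ a.e.

The problem, posed in V. Kadets and O. Zavarzina, "Strong Law of Large Numbers for Random Sets in Banach spaces", arXiv:2410.04832 (2024), is whether the restriction on $U$ in Fact (ii) can be dropped. If $X$ is B-convex and $\Psi_n$ is a uniformly bounded independent sequence of random sets with the same expectation $U$, is it true that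
$$\rho_H(\mathrm{av}_n(\omega),U)\xrightarrow[n\to\infty]{}0\quad\text{a.e.}? \tag{5}$$
Since $\rho_H$ is a maximum of two terms, (5) asks for two things: every point of $U$ is uniformly close to $\mathrm{av}_n$, and every point of $\mathrm{av}_n$ is uniformly close to $U$.

## 3. Selections, and the half of the law they give

The sensible first approach is to reduce to Fact (i) by picking points. Given $u\in U$, choose in each $\Psi_i$ a random point $\psi_i$ with $E\psi_i\approx u$, using only $\Psi_i$ itself. The $\psi_i$ are independent, and Beck's theorem brings their averages close to $u$. This works.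

**Theorem 1.** Let $X$ be B-convex and let $\Psi_n$ be independent random sets contained in $RB_X$, with $E\Psi_n=U$. For each $u\in U$, $\operatorname{dist}(u,\mathrm{av}_n)\to0$ a.e. If $U$ is compact, $\sup_{u\in U}\operatorname{dist}(u,\mathrm{av}_n)\to0$ a.e.

*Proof.* Fix $u\in U$ and $\varepsilon>0$.

**Step 1: discretize.** This replaces each $\Psi_i$ by a countably valued random set, from which points can be picked without measurability trouble. By strong measurability there is a null set off which $\Psi_i$ has separable range. Redefine $\Psi_i=\{0\}$ on that null set. This changes every event $\{\Psi_i\in\mathcal B\}$ only by a null set, so it affects neither independence nor expectations, and since there are countably many $\Psi_i$ it does not affect a.e. statements. Choose a sequence $(A_{ik})_k$ in the range of $\Psi_i$ whose $\varepsilon$-balls cover that range (repeat terms if necessary), and put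
$$\Omega_{ik}=\{\rho_H(\Psi_i,A_{ik})<\varepsilon\}\setminus\bigcup_{l<k}\Omega_{il},\qquad p_{ik}=P(\Omega_{ik}).$$
For each $i$ the $\Omega_{ik}$ lie in $\sigma(\Psi_i)$ and partition $\Omega$. Let $\Phi_i=A_{ik}$ on $\Omega_{ik}$. Then $\|\Phi_i-\Psi_i\|<\varepsilon$ everywhere, so $\rho_H(E\Phi_i,U)\le\varepsilon$. Also $E\Phi_i=\sum_kp_{ik}A_{ik}$, a norm-convergent sum in the Rådström space, with $\|A_{ik}\|\le R$.

**Step 2: pick points with the right mean.** Choose $K_i$ with $R\sum_{k>K_i}p_{ik}\le\varepsilon$. The tail of the series has norm at most $\varepsilon$, so $\rho_H\big(U,\sum_{k\le K_i}p_{ik}A_{ik}\big)\le2\varepsilon$. The finite sum is the closure of a Minkowski sum, so there are $x_{ik}\in A_{ik}$ ($k\le K_i$) with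
$$\Big\|u-\sum_{k\le K_i}p_{ik}x_{ik}\Big\|<3\varepsilon.$$
For $k>K_i$ let $x_{ik}\in A_{ik}$ be arbitrary. Put $\psi_i=x_{ik}$ on $\Omega_{ik}$. The $\psi_i$ are $\sigma(\Psi_i)$-measurable and hence independent. They are bounded by $R$, and $\|E\psi_i-u\|<3\varepsilon+R\sum_{k>K_i}p_{ik}\le4\varepsilon$. On $\Omega_{ik}$ we have $\operatorname{dist}(\psi_i,\Psi_i)\le\rho_H(A_{ik},\Psi_i)<\varepsilon$.

**Step 3: apply Beck's theorem.** By Fact (i), $\frac1n\sum_{i\le n}(\psi_i-E\psi_i)\to0$ a.e., so $\frac1n\sum_{i\le n}\psi_i$ is eventually within $4\varepsilon+o(1)$ of $u$. It is within $\varepsilon$ of $\mathrm{av}_n$. Hence $\limsup_n\operatorname{dist}(u,\mathrm{av}_n)\le5\varepsilon$ a.e. Taking $\varepsilon=1/m$, $m\to\infty$, proves the first statement.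

**Step 4: compact $U$.** This makes the convergence uniform in $u$. For each $m$ let $F_m$ be a finite $\frac1m$-net of $U$. Since $\operatorname{dist}(\cdot,\mathrm{av}_n)$ is 1-Lipschitz, $\sup_{u\in U}\operatorname{dist}(u,\mathrm{av}_n)\le\frac1m+\max_{u\in F_m}\operatorname{dist}(u,\mathrm{av}_n)$. The last term tends to $0$ a.e. for each $m$; let $m\to\infty$. $\blacksquare$

So for compact $U$ in a B-convex space only the inclusion $\mathrm{av}_n\subset U+o(1)B_X$ can fail.

Now try the same for that inclusion. A point of $\mathrm{av}_n(\omega)$ is, up to closure, $\frac1n\sum_{i\le n}a_i$ with $a_i\in\Psi_i(\omega)$. If $a_i(\omega)$ is chosen as a random vector, its mean is fine: by (4), $f(Ea_i)=Ef(a_i)\le E h_{\Psi_i}(f)=h_U(f)$ for every $f$, so $Ea_i\in U$ by (2). What breaks is independence. Someone looking for a point of $\mathrm{av}_n(\omega)$ far from $U$ may choose $a_i$ after seeing *all* of $\Psi_1(\omega),\dots,\Psi_n(\omega)$. The $a_i$ are then dependent, and Fact (i) says nothing about them.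

Functionals tell the same story. For each fixed $f$ the scalar law gives $h_{\mathrm{av}_n}(f)=\frac1n\sum_{i\le n}h_{\Psi_i}(f)\to h_U(f)$ a.e. But (3) takes a supremum over $f\in B_{X^*}$, and an $f$ chosen with knowledge of $\omega$ is not covered.

To refute (5), let us give that adversary something to find.

## 4. A vector for every outcome

Section 1 supplied large outcomes with a small mean. Two matters stand between it and a counterexample: all $\Psi_i$ must have the *same* mean, and the averages must stay large.

The first is handled by padding. Suppose $C_i$ are independent, finitely valued random sets in $B_X$ with $EC_i=G_i\ni0$, where all values and all $G_i$ are compact and $\sum_i\sup_{g\in G_i}\|g\|<\infty$. Let $U$ be the sum of all the $G_l$, let $U_i'$ be the sum of all the $G_l$ with $l\ne i$, and put $\Psi_i=C_i+U_i'$. Then $E\Psi_i=G_i+U_i'=U$ for every $i$: each random set carries the expectations of all the others.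

For the second, the obvious choice is $C_i=[0,e_{i,V_i}]$, where $e_{i,v}$ ($v\le N_i$) are fresh orthonormal vectors of $\ell_2$ for each $i$ and $V_i$ is uniform on $\{1,\dots,N_i\}$. Then $G_i$ has radius $1/\sqrt{N_i}$, and fast-growing $N_i$ make the sum converge. But in the Rådström space $\Psi_i-U=C_i-G_i$, so
$$\rho_H(\mathrm{av}_n,U)=\Big\|\frac1n\sum_{i\le n}(C_i-G_i)\Big\|\le\Big\|\frac1n\sum_{i\le n}[0,e_{i,V_i}]\Big\|+\frac1n\sum_{i\le n}\|G_i\|\le\frac1{\sqrt n}+\frac1n\sum_{i\ge1}\|G_i\|\to0 .$$
The attempt stops at the term $\frac1{\sqrt n}$: each outcome is long, but in its own direction, and orthogonal directions average out. The sets $\Psi_1(\omega),\dots,\Psi_n(\omega)$ should all contain *one common* unit vector. It must depend on $\omega$, since a fixed vector contained in all outcomes would lie in $U$.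

So attach a vector to each possible *joint* outcome, and put it into every set compatible with that outcome. The smallest case has two draws $V_1,V_2\in\{1,2\}$ and orthonormal vectors $e_{11},e_{12},e_{21},e_{22}$, with
$$C_1^1=\operatorname{conv}\{0,e_{11},e_{12}\},\quad C_1^2=\operatorname{conv}\{0,e_{21},e_{22}\},\quad C_2^1=\operatorname{conv}\{0,e_{11},e_{21}\},\quad C_2^2=\operatorname{conv}\{0,e_{12},e_{22}\}.$$
Whatever the draws $v,w$ are, $e_{vw}\in C_1^v\cap C_2^w$, so $e_{vw}\in\frac12(C_1^v+C_2^w)$: the average contains a unit vector. The means are smaller. A point of $G_1=\frac12(C_1^1+C_1^2)$ is $\frac12\sum\lambda_{vw}e_{vw}$ with $\lambda_{vw}\ge0$, $\lambda_{11}+\lambda_{12}\le1$ and $\lambda_{21}+\lambda_{22}\le1$. Its squared norm is $\frac14\sum\lambda_{vw}^2\le\frac14\sum\lambda_{vw}\le\frac12$. The number of vectors has grown, but the bound has not: for $L$ draws from $\{1,\dots,N\}$ the same computation will give radius $1/\sqrt N$, whatever $L$ is.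

This beats the law at one time $n=L$. To beat it at infinitely many times, and in fact at all large times, use successive blocks of draws, each block so long that it dominates everything before it.

## 5. A counterexample in every infinite-dimensional space

**Theorem 2.** Let $X$ be an infinite-dimensional Banach space and $0<\delta<1$. There are a compact convex $U\subset\delta B_X$ and an independent sequence of random sets $\Psi_n$, each with finitely many values, all compact and contained in $(1+\delta)B_X$, with $E\Psi_n=U$ for all $n$, such that for every $\omega$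
$$\limsup_n\rho_H(\mathrm{av}_n(\omega),U)\ge1-\delta,\qquad\liminf_n\rho_H(\mathrm{av}_n(\omega),U)\ge\tfrac12-\delta .$$

Since $\ell_2$ is B-convex, Theorem 2 with $X=\ell_2$ and $\delta<\frac12$ answers the problem: (5) is false.

*Proof.* **Step 1: blocks.** This fixes the time scale. Put $m_0=0$ and $m_k=k!$ for $k\ge1$, and let $I_k=\{m_{k-1}+1,\dots,m_k\}$ and $L_k=|I_k|$, so that $I_1=\{1\}$, $I_2=\{2\}$, $I_3=\{3,\dots,6\}$, and so on. For $i\in I_k$ write $k(i)=k$. Choose integers $N_k\ge1$ with
$$\frac{2L_k}{\sqrt{N_k}}\le\delta2^{-k}, \tag{6}$$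
and let $J_k$ be the finite set of all functions $j:I_k\to\{1,\dots,N_k\}$, the possible joint outcomes of the $k$-th block.

**Step 2: one unit vector for each outcome.** In $\ell_2$ we would take orthonormal vectors; in general we need nearly orthogonal ones. By Dvoretzky's theorem an infinite-dimensional Banach space contains, for every $M$ and $\varepsilon>0$, a subspace $(1+\varepsilon)$-isomorphic to $\ell_2^M$. Using it with $\varepsilon=1$, $M=|J_k|$, and rescaling, we get a linear map $T_k:\ell_2(J_k)\to X$ with
$$\tfrac12\|a\|_2\le\|T_ka\|\le\|a\|_2. \tag{7}$$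
If $X=\ell_2$, no theorem is needed: take $T_k$ isometric. Put $x_j=T_ke_j/\|T_ke_j\|$ for $j\in J_k$, so $\|x_j\|=1$.

**Step 3: the sets and the size of their means.** For $i\in I_k$ and $v\in\{1,\dots,N_k\}$ let
$$C_i^v=\operatorname{conv}\big(\{0\}\cup\{x_j:\ j\in J_k,\ j(i)=v\}\big)\subset B_X,\qquad G_i=\frac1{N_k}\sum_{v=1}^{N_k}C_i^v .$$
These are compact convex sets containing $0$. We claim
$$G_i\subset\frac2{\sqrt{N_k}}B_X. \tag{8}$$
Each $j\in J_k$ has exactly one value $v=j(i)$, so a point of $G_i$ has the form $y=\frac1{N_k}\sum_{j\in J_k}\lambda_jx_j$ with $\lambda_j\ge0$ and $\sum_{j:\,j(i)=v}\lambda_j\le1$ for each $v$. Then $\lambda_j\le1$, so $\sum_j\lambda_j^2\le\sum_j\lambda_j\le N_k$. By (7), $\|T_ke_j\|\ge\frac12$, and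
$$\|y\|=\frac1{N_k}\Big\|T_k\Big(\sum_j\frac{\lambda_j}{\|T_ke_j\|}e_j\Big)\Big\|\le\frac1{N_k}\Big(\sum_j\frac{\lambda_j^2}{\|T_ke_j\|^2}\Big)^{1/2}\le\frac2{N_k}\sqrt{N_k}=\frac2{\sqrt{N_k}} .$$

**Step 4: padding to a common mean.** By (8) and (6), $\sum_{i\ge1}\sup_{g\in G_i}\|g\|\le\sum_k2L_k/\sqrt{N_k}\le\delta$. Define
$$U=\Big\{\sum_{l\ge1}g_l:\ g_l\in G_l\Big\},\qquad U_i'=\Big\{\sum_{l\ne i}g_l:\ g_l\in G_l\Big\}.$$
The series converge uniformly over all choices, so $(g_l)\mapsto\sum g_l$ is continuous on the compact product of the $G_l$. Hence $U$ and $U_i'$ are compact. They are convex, contain $0$, lie in $\delta B_X$, and $U=G_i+U_i'$ for every $i$.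

Let $V_i$ ($i\ge1$) be independent random variables, $V_i$ taking values in $\{1,\dots,N_{k(i)}\}$ with the uniform distribution, and put
$$\Psi_i(\omega)=C_i^{V_i(\omega)}+U_i'.$$
Each $\Psi_i$ is a function of $V_i$ alone, so the $\Psi_i$ are independent. They are finitely valued, hence strongly measurable. Their values are compact and lie in $(1+\delta)B_X$. Finally
$$E\Psi_i=\frac1{N_{k(i)}}\sum_v\big(C_i^v+U_i'\big)=G_i+U_i'=U .$$

**Step 5: a far point in the average.** Fix any $\omega$. For each $k$ let $j_k\in J_k$ be the outcome that occurred: $j_k(i)=V_i(\omega)$ for $i\in I_k$. Then $x_{j_k}\in C_i^{V_i(\omega)}\subset\Psi_i(\omega)$ for *all* $i\in I_k$ (recall $0\in U_i'$), and $0\in\Psi_i(\omega)$ for all $i$. Let $n\in I_k$ with $k\ge3$. Choose $x_{j_k}$ from the sets with $i\in I_k$, $i\le n$, and $0$ from the others; alternatively, choose $x_{j_{k-1}}$ from the sets with $i\in I_{k-1}$ and $0$ from the others. This gives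
$$\frac{n-m_{k-1}}n\,x_{j_k}\in\mathrm{av}_n(\omega),\qquad\frac{m_{k-1}-m_{k-2}}n\,x_{j_{k-1}}\in\mathrm{av}_n(\omega).$$
Since $U\subset\delta B_X$, a point $a$ has $\operatorname{dist}(a,U)\ge\|a\|-\delta$. Therefore
$$\rho_H(\mathrm{av}_n(\omega),U)\ge\max\Big\{\frac{n-m_{k-1}}n,\ \frac{m_{k-1}-m_{k-2}}n\Big\}-\delta . \tag{9}$$

**Step 6: the two limits.** For $n=m_k=k!$ the first term in (9) is $1-\frac1k$, which gives the estimate for the upper limit. For general $n\in I_k$ there are two cases. If $n\ge2m_{k-1}$, the first term is at least $\frac12$. If $n<2m_{k-1}$, the second is at least $\frac{m_{k-1}-m_{k-2}}{2m_{k-1}}=\frac12\big(1-\frac1{k-1}\big)$. Letting $k\to\infty$ gives the estimate for the lower limit. $\blacksquare$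

In the language of Section 3, the adversary's choice is $a_i=x_{j_k}$ for all $i$ in the block: each $a_i$ is an admissible selection with mean in $U$, but all of them are the same random vector, so averaging over the block cancels nothing.

## 6. Finite dimension is the exact condition

**Theorem 3.** For a Banach space $X$ the following are equivalent: (a) $\dim X<\infty$; (b) for every $U\in BC(X)$, (5) holds for every uniformly bounded independent sequence of random sets with common expectation $U$; (c) the same for every compact convex $U$.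

*Proof.* (b)$\Rightarrow$(c) is trivial. For (c)$\Rightarrow$(a), if $\dim X=\infty$, then Theorem 2 with $\delta<\frac12$ gives a compact convex $U$ for which (5) fails. For (a)$\Rightarrow$(b), let $\dim X<\infty$. Applying the scalar strong law to each coordinate, uniformly bounded independent mean-zero random vectors in $X$ satisfy the strong law, so $X$ is B-convex by Fact (i). Every $U\in BC(X)$ has finite-dimensional span, so Fact (ii) gives (5). $\blacksquare$

## 7. Cut corners: two values suffice if $U$ need not be compact

In Theorem 2 the number of values of $\Psi_i$ is unbounded. This was used: if $\Psi$ has mean $U$ and takes a value $A$ with probability $p>0$, then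
$$A-A\subset\tfrac1p(U-U) \tag{10}$$
whenever $\Psi$ takes finitely many values. Indeed, fix one point in each other value, let $r$ be their sum weighted by the probabilities, and let $a,b\in A$. Then $pa+r$ and $pb+r$ lie in $U$, so $p(b-a)\in U-U$. Thus with two values of probability $\frac12$ a small $U$ forces small values, up to translation. Two-valued counterexamples exist, but they need another mechanism and a large $U$.

The mechanism is a family of sets $Q_t$ depending on a parameter vector $t$, such that averaging the parameters averages the sets, while one functional reads off one coordinate of $t$. The simplest instance is a segment. Take two independent vectors $x_1,x_2$, $t\in[0,\frac12]^2$, and let $Q_t$ be the segment with endpoints $(1-t_1)x_1+t_1x_2$ and $(1-t_2)x_2+t_2x_1$. It is $[x_1,x_2]$ with a fraction $t_1$ removed at the end $x_1$ and a fraction $t_2$ at the end $x_2$. A functional with $f(x_1)>f(x_2)$ has its maximum over $Q_t$ at the first endpoint, because $t_1,t_2\le\frac12$, so $h_{Q_t}(f)=(1-t_1)f(x_1)+t_1f(x_2)$ is affine in $t$. We now do this with infinitely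 many corners, one for each finite string of signs.

**Theorem 4.** In every infinite-dimensional $X$ there are $c>0$, $U\in BC(X)$ and a uniformly bounded independent sequence $\Psi_n$, each taking two values with probability $\frac12$, with $E\Psi_n=U$ and $\rho_H(\mathrm{av}_n(\omega),U)\ge c$ for all $n$ and all $\omega$.

*Proof.* **Step 1: vectors and functionals indexed by outcomes.** Let $J=\bigsqcup_{n\ge1}\{-1,1\}^n$, a countably infinite set. By Mazur's theorem $X$ contains a normalized basic sequence. Index it by $J$. Its coordinate functionals are uniformly bounded on the closed span; extend them by Hahn–Banach. This gives $x_j\in X$ and $f_j\in X^*$ with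
$$\|x_j\|=1,\qquad\|f_j\|\le C,\qquad f_j(x_k)=\begin{cases}1,&k=j,\\0,&k\ne j.\end{cases}$$

**Step 2: the family $Q_t$.** For $t=(t_j)\in[0,\frac12]^J$ put
$$Q_t=\overline{\operatorname{conv}}\{(1-t_j)x_j+t_jx_k:\ j,k\in J,\ j\ne k\}\subset B_X .$$
We claim that *for each $f\in X^*$, $h_{Q_t}(f)$ is an affine function of $t$, and $h_{Q_t}(f_j)=1-t_j$.* Put $c_j=f(x_j)$, a bounded family, so that $h_{Q_t}(f)=\sup_{j\ne k}[(1-t_j)c_j+t_jc_k]$. There are two cases, and which one occurs depends on $f$ only.

(a) *Some $j_0$ satisfies $c_{j_0}>\mu:=\sup_{k\ne j_0}c_k$.* The terms with $j=j_0$ have supremum $(1-t_{j_0})c_{j_0}+t_{j_0}\mu$, which is at least $\frac{c_{j_0}+\mu}2$ since $t_{j_0}\le\frac12$. Each term with $j\ne j_0$ is at most $(1-t_j)\mu+t_jc_{j_0}\le\frac{c_{j_0}+\mu}2$ since $t_j\le\frac12$. So $h_{Q_t}(f)=(1-t_{j_0})c_{j_0}+t_{j_0}\mu$.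

(b) *No such $j_0$ exists.* Then $c_j\le\sup_{k\ne j}c_k$ for every $j$, so $\sup_{k\ne j}c_k=m:=\sup_kc_k$ for every $j$. Hence $h_{Q_t}(f)=\sup_j[(1-t_j)c_j+t_jm]$. Each bracket lies between $c_j$ and $m$, so the supremum lies between $\sup_jc_j=m$ and $m$. So $h_{Q_t}(f)=m$.

Both expressions are affine in $t$. For $f=f_j$ we are in case (a) with $j_0=j$, $c_{j_0}=1$ and $\mu=0$, so $h_{Q_t}(f_j)=1-t_j$.

**Step 3: the random sets.** For $j=(n,s)$ with $s\in\{-1,1\}^n$ put $s_{ij}=s_i$ if $i\le n$ and $s_{ij}=0$ if $i>n$. Let
$$A_i^\pm=Q_{t^{i,\pm}},\quad t^{i,\pm}_j=\tfrac14\pm\tfrac14s_{ij}\in\{0,\tfrac14,\tfrac12\},\qquad U=Q_{t^0},\quad t^0_j=\tfrac14\ \text{for all }j .$$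
Let $\varepsilon_i$ be independent symmetric signs, and let $\Psi_i=A_i^+$ if $\varepsilon_i=1$ and $\Psi_i=A_i^-$ if $\varepsilon_i=-1$. The $\Psi_i$ are independent and contained in $B_X$. Since $\frac12(t^{i,+}+t^{i,-})=t^0$, Step 2 gives $\frac12(h_{A_i^+}+h_{A_i^-})=h_U$, that is, $E\Psi_i=U$. Moreover $A_i^+\ne A_i^-$, since their support functions differ at $f_j$ whenever $s_{ij}\ne0$. So each $\Psi_i$ really has two values.

**Step 4: the functional that knows the outcome.** Given $\omega$ and $n$, take $j=(n,(\varepsilon_1(\omega),\dots,\varepsilon_n(\omega)))$. For $i\le n$ we have $s_{ij}=\varepsilon_i(\omega)$, so the parameter of $\Psi_i(\omega)$ at $j$ is $\frac14+\frac14\varepsilon_i(\omega)^2=\frac12$, and $h_{\Psi_i(\omega)}(f_j)=\frac12$. Hence $h_{\mathrm{av}_n(\omega)}(f_j)=\frac12$, while $h_U(f_j)=\frac34$. By (3) applied to $f_j/C$, we get $\rho_H(\mathrm{av}_n(\omega),U)\ge\frac1{4C}=:c$. $\blacksquare$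

## 8. Compact $U$ and boundedly many values

Theorem 2 has compact $U$ and unboundedly many values; Theorem 4 has two values and a $U$ that was not made compact. In a B-convex space the two features cannot be combined.

**Theorem 5.** Let $X$ be B-convex and let $\Psi_n$ be independent random sets contained in $RB_X$, with $E\Psi_n=U$. If $U$ is compact and there is $N$ such that each $\Psi_n$ takes at most $N$ values, then $\rho_H(\mathrm{av}_n,U)\to0$ a.e.

So compactness of $U$ cannot be added in Theorem 4, and the unbounded number of values in Theorem 2 is necessary when $X$ is B-convex.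

*Proof.* The plan is to use (10): values of probability at least $\eta$ are translates of subsets of one fixed compact set. The translations obey Beck's law, the compact sets obey a law by finite approximation, and the rare values cost at most a multiple of $N\eta$.

**Step 1: discard rare values.** Let $\Psi_n$ take the distinct values $A_{n,v}$ (at most $N$ of them) with probabilities $p_{n,v}$. Fix $\eta>0$. Let $S_n$ be the indicator of the event that $\Psi_n$ takes a value with $p_{n,v}<\eta$, so $ES_n\le N\eta$. Put $\tilde\Psi_n=\Psi_n$ if $S_n=0$ and $\tilde\Psi_n=\{0\}$ if $S_n=1$. Then $\rho_H(\Psi_n,\tilde\Psi_n)\le RS_n$.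

**Step 2: split the rest into a vector and a compact part.** If $p_{n,v}\ge\eta$, then (10) gives
$$A_{n,v}-A_{n,v}\subset\frac1{p_{n,v}}(U-U)\subset K_0:=\frac1\eta(U-U),$$
where the last inclusion holds because $U-U$ is convex and contains $0$. The set $K_0$ is compact and convex. Choose a point in each such $A_{n,v}$. If $\Psi_n=A_{n,v}$ with $p_{n,v}\ge\eta$, let $a_n$ be the chosen point and $K_n=A_{n,v}-a_n\subset K_0$. If $S_n=1$, let $a_n=0$ and $K_n=\{0\}$. Thus $\tilde\Psi_n=a_n+K_n$, where $a_n\in RB_X$ is a finitely valued random vector, $K_n$ is a finitely valued random closed convex subset of $K_0$, and both are functions of $\Psi_n$.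

**Step 3: the vectors.** The $a_i$ are independent and bounded by $R$, so by Fact (i) $\frac1n\sum_{i\le n}(a_i-Ea_i)\to0$ a.e.

**Step 4: the compact parts.** By Blaschke's theorem the family $\mathcal K$ of nonempty closed convex subsets of $K_0$ is $\rho_H$-compact. Given $\varepsilon>0$, cover $\mathcal K$ by finitely many open $\varepsilon$-balls about sets $Z_1,\dots,Z_q\in\mathcal K$. Removing from each ball the earlier ones, we partition $\mathcal K$ into Borel pieces $D_1,\dots,D_q$, with $D_l$ in the ball about $Z_l$. In the Rådström space $K_i$ is within $\varepsilon$ of $H_i=\sum_l\mathbf 1_{\{K_i\in D_l\}}Z_l$, so $EK_i$ is within $\varepsilon$ of $EH_i$, and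
$$\Big\|\frac1n\sum_{i\le n}(K_i-EK_i)\Big\|\le2\varepsilon+\sum_{l=1}^q\|Z_l\|\,\Big|\frac1n\sum_{i\le n}\big(\mathbf 1_{\{K_i\in D_l\}}-P(K_i\in D_l)\big)\Big| .$$
For each $l$ the indicators are independent in $i$, so the scalar law makes the last sum tend to $0$ a.e. Hence the upper limit of the left side is at most $2\varepsilon$ a.e., and with $\varepsilon=1/m$, $m\to\infty$, it is $0$ a.e.

**Step 5: put the parts together.** By Steps 3 and 4, $\big\|\frac1n\sum_{i\le n}(\tilde\Psi_i-E\tilde\Psi_i)\big\|\to0$ a.e. Since $E\Psi_i=U$ and $\|E\Psi_i-E\tilde\Psi_i\|\le R\,ES_i$,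
$$\rho_H(\mathrm{av}_n,U)=\Big\|\frac1n\sum_{i\le n}(\Psi_i-E\Psi_i)\Big\|\le\Big\|\frac1n\sum_{i\le n}(\tilde\Psi_i-E\tilde\Psi_i)\Big\|+\frac Rn\sum_{i\le n}(S_i+ES_i) .$$
By the scalar law $\frac1n\sum_{i\le n}(S_i-ES_i)\to0$ a.e., and $ES_i\le N\eta$. So $\limsup_n\rho_H(\mathrm{av}_n,U)\le2RN\eta$ a.e. Let $\eta=1/m$, $m\to\infty$. $\blacksquare$

## 9. The sharp bound in Hilbert space

If all sets lie in $RB_X$, then $U\subset RB_X$ as well: by (4), $h_U(f)=Eh_{\Psi_1}(f)\le R\|f\|$, and (2), with $B=RB_X$, applies. So trivially $\rho_H(\mathrm{av}_n,U)\le2R$. In a Hilbert space the law of large numbers, although false, still saves a factor of two.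

**Theorem 6.** Let $X$ be a Hilbert space and let $\Psi_n$ be independent random sets contained in $RB_X$, with $E\Psi_n=U$. Then $\limsup_n\rho_H(\mathrm{av}_n,U)\le R$ a.e. If $\dim X=\infty$, the constant $R$ cannot be replaced by a smaller one.

*Proof.* The idea is to compare everything with a single point $u_0\in U$, so that only countably many random quantities need a law of large numbers. Let $u_0$ be the element of minimal norm of $U$ and $d=\|u_0\|$. By minimality and convexity
$$\langle u,u_0\rangle\ge d^2\qquad(u\in U). \tag{11}$$

**Step 1: from $U$ to $\mathrm{av}_n$.** For $u\in U\subset RB_X$, (11) gives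
$$\|u-u_0\|^2=\|u\|^2-2\langle u,u_0\rangle+d^2\le R^2-d^2\le R^2 .$$
Hence $\sup_{u\in U}\operatorname{dist}(u,\mathrm{av}_n)\le R+\operatorname{dist}(u_0,\mathrm{av}_n)$. Since $X$ is B-convex (Section 2), Theorem 1 shows that the right side tends to $R$ a.e.

**Step 2: from $\mathrm{av}_n$ to $U$.** Note that $\|a\|\le R$ for $a\in\mathrm{av}_n$. If $d=0$, then $0\in U$ and $\operatorname{dist}(a,U)\le\|a\|\le R$. Let $d>0$ and $e=u_0/d$. By (11), $\langle u,e\rangle\ge d$ on $U$, with equality at $u_0$, so $h_U(-e)=-d$. The scalars $h_{\Psi_i}(-e)$ are independent (they are $\rho_H$-continuous functions of the $\Psi_i$), bounded, and have mean $-d$ by (4). The scalar law gives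
$$\tau_n:=h_{\mathrm{av}_n}(-e)+d=\frac1n\sum_{i\le n}h_{\Psi_i}(-e)+d\to0\quad\text{a.e.}$$
This means $\langle a,e\rangle\ge d-\tau_n$ for all $a\in\mathrm{av}_n$, where $\tau_n$ does not depend on $a$. Therefore
$$\|a-u_0\|^2=\|a\|^2-2d\langle a,e\rangle+d^2\le R^2-2d(d-\tau_n)+d^2\le R^2+2d|\tau_n|\qquad(a\in\mathrm{av}_n),$$
and $\limsup_n\sup_{a\in\mathrm{av}_n}\operatorname{dist}(a,U)\le R$ a.e. Steps 1 and 2 together give the upper bound.

**Step 3: sharpness.** Let $\dim X=\infty$ and multiply all sets in Theorem 2 by $\frac R{1+\delta}$. Independence is preserved, expectations are multiplied by the same factor, and so are Hausdorff distances. The new random sets lie in $RB_X$, and for every $\omega$ the upper limit is at least $R\,\frac{1-\delta}{1+\delta}$. As $\delta\to0$ this exceeds any given number smaller than $R$. $\blacksquare$
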